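\title{Sizes of color classes in optimal packing colorings}

\begin{abstract}
A packing coloring of a graph assigns positive integers to the vertices so that any two vertices of color $k$ are at distance at least $k+1$; it is optimal if it uses the colors $1,\dots,\chi_\rho$, where $\chi_\rho$ is the least possible number of colors. Larger colors are more constrained, so one may expect every finite graph to have an optimal packing coloring in which the number $n_k$ of vertices of color $k$ is non-increasing in $k$. We show that this is false: for every $p\ge3$ there is a connected graph all of whose optimal packing colorings have $n_2=2$ and $n_3=p$. More precisely, for $i<j$ the inequality $n_i\ge n_j$ can be achieved in every graph with $\chi_\rho\ge j$ if and only if $j\ge 2i$, and all the inequalities with $j\ge2i$ can be achieved simultaneously.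
\end{abstract}

\section{Introduction}

All graphs are finite and simple. We write $d(x,y)$ for the distance between vertices $x$ and $y$ (infinite if they lie in different components), $d(x,S)$ for the least distance from $x$ to a vertex of $S$, and $\operatorname{diam}G$ for the largest distance in $G$. A set of vertices is a \emph{$k$-packing} if its elements are at pairwise distance at least $k+1$. Thus a $1$-packing is an independent set, and a $k$-packing is also a $k'$-packing for every $k'\le k$.

A \emph{packing coloring} of $G$ assigns positive integers (colors) to the vertices so that, for every $k$, the set $V_k$ of vertices of color $k$ is a $k$-packing. The \emph{packing chromatic number} $\chi_\rho(G)$ is the least number of colors used by a packing coloring. If a packing coloring uses the colors $a_1<\dots<a_\ell$, then replacing each $a_m$ by $m\le a_m$ gives again a packing coloring. Hence there are packing colorings with colors in $\{1,\dots,\chi_\rho(G)\}$, and each of them uses every one of these colors. Such colorings are called \emph{optimal}. We put $n_k=|V_k|$.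

In an ordinary proper coloring the colors are interchangeable and the classes can be sorted by size. In a packing coloring they are not: small colors are cheap, because they may be repeated at short distance, and large colors are expensive. One expects an economical coloring to use cheap colors more often. This cannot hold for \emph{every} optimal coloring. The path $v_1v_2v_3v_4$ has no packing coloring with colors $1,2$ (up to symmetry $v_2$ gets $2$ and $v_3$ gets $1$, and no color is left for $v_4$), and both $2,1,3,2$ and $2,1,3,1$ are packing colorings of it. So $\chi_\rho=3$, and the two optimal colorings have $(n_1,n_2,n_3)=(1,2,1)$ and $(2,1,1)$. The first is not sorted, but it can be repaired. Whether a repair is always possible is the following question, posed in \cite{GKLS}.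

\begin{quote}
\emph{Does every finite graph $G$ have an optimal packing coloring with $n_1\ge n_2\ge\dots\ge n_{\chi_\rho(G)}$?}
\end{quote}

The natural attempt at a proof is to exchange two classes with $i<j$ and $n_i<n_j$. Half of the exchange is free, since $V_j$ is an $i$-packing. The other half is not, since $V_i$ need not be a $j$-packing. This obstruction is real, and the answer to the question is no.

\begin{theorem}\label{thm:A}
For every $p\ge3$ there is a connected graph $G$ with $\chi_\rho(G)=2p+3$ in which every optimal packing coloring has $n_2=2<p=n_3$. Hence no optimal packing coloring of $G$ has a non-increasing sequence $n_1,\dots,n_{\chi_\rho(G)}$.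
\end{theorem}

Part of the expectation survives: a color can always be made at least as frequent as all colors that are at least twice as large.

\begin{theorem}\label{thm:B}
Every finite graph $G$ has an optimal packing coloring with $n_i\ge n_j$ simultaneously for all $i,j\le\chi_\rho(G)$ with $j\ge 2i$. In particular, $n_1\ge n_j$ for all $j$.
\end{theorem}

Nothing more survives.

\begin{theorem}\label{thm:C}
For every $i\ge2$ there is a connected graph with $\chi_\rho\ge 2i$ in which every optimal packing coloring satisfies $n_i<n_j$ for all $j$ with $i<j<2i$.
\end{theorem}

If $i<j<2i$, then $i\ge2$ and the graph of Theorem~\ref{thm:C} has $\chi_\rho\ge2i>j$. So Theorems~\ref{thm:B} and~\ref{thm:C} together give a complete classification.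

\begin{corollary}\label{cor:D}
Let $1\le i<j$. Every graph with $\chi_\rho\ge j$ has an optimal packing coloring with $n_i\ge n_j$ if and only if $j\ge2i$.
\end{corollary}

Theorem~\ref{thm:B} is proved in Section~\ref{sec:B} by moving one vertex at a time. The counterexamples must control all optimal colorings at once; Section~\ref{sec:lemma} shows that in a graph of small diameter this is a covering problem for a few small colors. Section~\ref{sec:A} proves Theorem~\ref{thm:A}, which is the case $i=2$ of Theorem~\ref{thm:C} and shows the mechanism in its simplest form, and Section~\ref{sec:C} treats $i\ge3$.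

\section{Colors that differ by a factor of two}\label{sec:B}

Instead of exchanging two whole classes, we lower the color of a single vertex. The sum of all colors measures progress and handles all pairs $(i,j)$ at once.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Among the optimal packing colorings of $G$ take one that minimizes the sum of the colors of all vertices. Suppose that $j\ge2i$ and $n_j>n_i$. A vertex $u\in V_i$ is within distance $i$ of at most one vertex of $V_j$: two such vertices would be at distance at most $2i\le j$, while $V_j$ is a $j$-packing. So at most $n_i<n_j$ vertices of $V_j$ are within distance $i$ of $V_i$, and some $v\in V_j$ has $d(v,V_i)\ge i+1$. Recolor $v$ with $i$. The result is a packing coloring with colors in $\{1,\dots,\chi_\rho(G)\}$, hence optimal, and its sum of colors is smaller. This is a contradiction.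
\end{proof}

On the path above, this step turns $2,1,3,2$ into $2,1,3,1$. The hypothesis $j\ge2i$ is used only to show that a vertex of $V_i$ blocks at most one vertex of $V_j$. For $j<2i$ a ball of radius $i$ can contain a large $j$-packing, so a single vertex of color $i$ can block all of $V_j$. The counterexamples are built on this.

\section{Graphs of small diameter}\label{sec:lemma}

A \emph{$t$-partial coloring} of $G$ is a sequence $(V_1,\dots,V_t)$ of pairwise disjoint sets in which each $V_k$ is a $k$-packing. It \emph{covers} the vertices of $V_1\cup\dots\cup V_t$. Let $M_t(G)$ be the largest number of vertices covered by a $t$-partial coloring. If $\operatorname{diam}G\le t+1$, then a color larger than $t$ cannot be repeated, so every uncovered vertex costs a new color, and saving colors is the same as covering vertices.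

\begin{lemma}\label{lem:cover}
Let $G$ have $N$ vertices and diameter at most $t+1$, and suppose that $M=M_t(G)<N$. Then $\chi_\rho(G)=N-M+t$, and every optimal packing coloring of $G$ satisfies $n_1+\dots+n_t=M$.
\end{lemma}

\begin{proof}
Take a $t$-partial coloring covering $M$ vertices and give the other $N-M$ vertices the distinct colors $t+1,\dots,t+N-M$. This shows $\chi_\rho(G)\le N-M+t$. Conversely, in an optimal coloring $f=n_1+\dots+n_t$ satisfies $f\le M<N$, so $\chi_\rho(G)>t$. Two vertices of a color $k>t$ would be at distance at least $t+2$, so each of the $\chi_\rho(G)-t$ colors above $t$ occurs at most once. Therefore $N-f\le\chi_\rho(G)-t\le N-M\le N-f$, and equality holds throughout.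
\end{proof}

The hypothesis $M<N$ cannot be dropped: for a single vertex and $t=2$ the formula would give $\chi_\rho=2$.

\begin{remark}\label{rem:diam}
If $\operatorname{diam}G\le3$, the question of the introduction has a positive answer for $G$: every color $k\ge3$ occurs exactly once in an optimal coloring, and Theorem~\ref{thm:B} provides one with $n_1\ge n_2$. A connected counterexample therefore has diameter at least $4$. The graphs of the next section have diameter exactly $4$, and Lemma~\ref{lem:cover} is applied to them with $t=3$.
\end{remark}

\section{Color 2 rarer than color 3}\label{sec:A}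

By Lemma~\ref{lem:cover} we need a graph of diameter $4$ in which the best covers by the colors $1,2,3$ use $2$ rarely and $3$ often. We offer the colors $2$ and $3$ two jobs. The small job is a pair of vertices at distance exactly $3$: color $2$ covers both, color $3$ only one. The large job is a set of $p$ vertices at mutual distance $4$: either color covers all of them. The two jobs are within distance $2$ of each other, so color $2$ can take only one of them. Giving it the small job covers $2+p$ vertices; giving it the large job covers only $p+1$. The remaining parts of the graph keep color $1$ away from both jobs.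

\subsection*{The graph}
Fix $p\ge3$ and $m\ge3$. The vertices of $G$ are $a_1,a_2,b_1,b_2,z$ and, for $1\le s\le p$, vertices $w_s,y_s,x_s$ and a set $L_s$ of $m$ vertices. The edges are
\begin{itemize}
\item $a_1a_2$ and $b_1b_2$;
\item from each of $a_1,a_2,z$ to every $w_s$, and from each of $b_1,b_2,z$ to every $y_s$;
\item for each $s$, the triangle $w_sy_sx_s$ and all edges from $L_s$ to $w_s,y_s,x_s$.
\end{itemize}
See Figure~\ref{fig:A}. Put $A=\{a_1,a_2\}$, $B=\{b_1,b_2\}$ and $K=A\cup B\cup\{z\}$ (the \emph{core}); $C_s=\{w_s,y_s,x_s\}$ and $D_s=C_s\cup L_s$ (the \emph{blocks}); $S_s=\{x_s\}\cup L_s$; and $W=\bigcup_s\{w_s,y_s\}$. The small job is a pair $\{a,b\}$ with $a\in A$, $b\in B$; each of its vertices is doubled so that color $1$ cannot finish it. The large job is $\{x_1,\dots,x_p\}$; color $1$ on $x_s$ would forfeit the independent set $L_s$.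

\begin{figure}[ht]
\centering
\begin{tikzpicture}[font=\small, v/.style={circle,draw,fill=white,inner sep=0pt,minimum size=4mm}]
\node[v,label=below:$a_1$] (a1) at (-3.7,0) {$1$};
\node[v,label=below:$a_2$] (a2) at (-2.4,0) {$2$};
\node[v,label=below:$z$] (z) at (0,0) {$1$};
\node[v,label=below:$b_2$] (b2) at (2.4,0) {$2$};
\node[v,label=below:$b_1$] (b1) at (3.7,0) {$1$};
\node[v,label=above left:$w_s$] (w) at (-2.4,1.2) {};
\node[v,label=above right:$y_s$] (y) at (2.4,1.2) {};
\node[v,label=above:$x_s$] (x) at (0,3.6) {$3$};
\node[v] (l1) at (-0.75,2.3) {$1$};
\node[v] (l2) at (0,2.3) {$1$};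
\node[v] (l3) at (0.75,2.3) {$1$};
\node at (0,1.6) {$L_s$};
\draw (a1)--(a2) (b1)--(b2) (a1)--(w) (a2)--(w) (z)--(w) (z)--(y) (b1)--(y) (b2)--(y);
\draw (w)--(y)--(x)--(w);
\foreach \n in {l1,l2,l3} \draw (\n)--(w) (\n)--(y) (\n)--(x);
\end{tikzpicture}
\caption{The graph of Theorem~\ref{thm:A} for $m=3$: the five core vertices (bottom row) and one of the $p$ blocks, all of which are attached to the core in the same way. The numbers are a largest cover by the colors $1,2,3$; the vertices $w_s,y_s$ stay uncovered.}\label{fig:A}
\end{figure}

\begin{example}
Let $p=m=3$, so that $G$ has $23$ vertices. The coloring of Figure~\ref{fig:A}, completed by the colors $4,\dots,9$ on the six vertices of $W$, has the sequence $(12,2,3,1,1,1,1,1,1)$. Now move color $2$ to $x_1,x_2,x_3$. Color $3$ can go to $a_2$ but then not to $b_2$, because $d(a_2,b_2)=3$; so $b_2$ needs a tenth color. The proof below shows that no other rearrangement avoids such a loss.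
\end{example}

\subsection*{Distances}
\begin{itemize}
\item[(a)] Each of $w_s,y_s,x_s$ is adjacent to all other vertices of $D_s$, so two vertices of $D_s$ are at distance at most $2$.
\item[(b)] Every vertex of $K$ is adjacent to $w_s$ or to $y_s$, so by (a) it is within distance $2$ of every vertex of every block. Also $z$ is within distance $2$ of every vertex of $A\cup B$, through $w_1$ or $y_1$.
\item[(c)] $d(a,b)=3$ for $a\in A$, $b\in B$: there is the path $a\,w_s\,y_s\,b$, the two vertices are nonadjacent, and their neighborhoods lie in the disjoint sets $A\cup\{w_1,\dots,w_p\}$ and $B\cup\{y_1,\dots,y_p\}$.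
\item[(d)] Two vertices of $W$ are at distance at most $2$, through $z$. Hence a vertex of $W$ is within distance $3$ of every vertex of every $S_t$.
\item[(e)] For $s\ne t$, a vertex of $S_s$ and a vertex of $S_t$ are at distance exactly $4$: a path between them leaves $D_s$ through $\{w_s,y_s\}$ and enters $D_t$ through $\{w_t,y_t\}$, and these two sets are nonadjacent, hence at distance $2$ by (d).
\end{itemize}
So $\operatorname{diam}G=4$, and the only pairs at distance $4$ are those in (e). Two consequences are used in the count.
\begin{itemize}
\item[(P3)] A $3$-packing with at least two vertices lies in $\bigcup_sS_s$ and has at most one vertex in each $S_s$.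
\item[(P2)] A $2$-packing that meets a block avoids $K$ by (b), has at most one vertex in each block by (a), and has at most one vertex in $W$ by (d).
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $(V_1,V_2,V_3)$ be a $3$-partial coloring covering $f$ vertices. Let $e_s$ be the number of vertices of $C_s$ in $V_2\cup V_3$, and let $c_0$ be the number of covered vertices of $K$.

\emph{Each block $D_s$ contains at most $m+e_s$ covered vertices.} If color $1$ does not occur on $C_s$, then exactly $e_s$ vertices of $C_s$ and at most $m$ vertices of $L_s$ are covered. If it does, then by (a) each of the three colors occurs at most once in $D_s$, and $3\le m$. (This is the only use of $m\ge3$.) Summing over the blocks,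
\[
f\le pm+\sum_{s=1}^pe_s+c_0 .
\]

\emph{Case I: $V_2$ meets no block.} Then $e_s\le1$, since color $3$ occurs at most once in $D_s$, and $c_0\le5$; so $f\le pm+p+5$. Suppose that equality holds. Then color $3$ occurs in every block, so (P3) gives $|V_3|=p$ and $V_3\cap K=\emptyset$. All five vertices of $K$ are covered by the colors $1$ and $2$. The adjacent vertices $a_1,a_2$ have different colors, so exactly one of them lies in $V_2$, and the same holds for $b_1,b_2$. By (b), $z\notin V_2$. Hence $|V_2|=2$.

\emph{Case II: $V_2$ meets a block.} By (P2), $V_2\cap K=\emptyset$ and $|V_2|\le p$. At most three vertices of $K$ have color $1$: one of $A$, one of $B$, and $z$. If $|V_3|\ge2$, then by (P3) $V_3$ avoids $K$ and $W$; so $c_0\le3$, and $\sum_se_s\le p+1$ because the vertices counted are among $x_1,\dots,x_p$ and the at most one vertex of $V_2\cap W$. If $|V_3|\le1$, then $\sum_se_s+c_0\le|V_2|+|V_3|+3\le p+4$. Either way $f\le pm+p+4$.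

The value $pm+p+5$ is attained by
\[
V_1=\textstyle\bigcup_sL_s\cup\{a_1,b_1,z\},\qquad V_2=\{a_2,b_2\},\qquad V_3=\{x_1,\dots,x_p\}:
\]
the set $V_1$ is independent, and $V_2,V_3$ are packings by (c) and (e). So $M_3(G)=pm+p+5$, while $G$ has $N=pm+3p+5$ vertices. Lemma~\ref{lem:cover} with $t=3$ gives $\chi_\rho(G)=2p+3$ and shows that in every optimal coloring the colors $1,2,3$ cover $pm+p+5$ vertices. This is the equality situation of Case~I, so $n_2=2$ and $n_3=p\ge3$.
\end{proof}

\begin{remark}
Since $p$ is arbitrary, the ratio $n_3/n_2$ can be forced to be arbitrarily large. The value $n_2=2$ is the smallest possible for this phenomenon: if an optimal coloring has $n_2=1<n_3$, then exchanging the colors $2$ and $3$ is allowed, because a single vertex is a $3$-packing, and it gives an optimal coloring with $n_2>n_3$.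
\end{remark}

\section{Color $i$ rarer than the colors $i+1,\dots,2i-1$}\label{sec:C}

For $i=2$, Theorem~\ref{thm:C} concerns only $j=3$ and follows from Theorem~\ref{thm:A}, where $\chi_\rho=2p+3\ge4$. From now on $i\ge3$.

We build a graph of diameter at most $2i$ and apply Lemma~\ref{lem:cover} with $t=2i-1$. The small job becomes a family of cliques $U_1,\dots,U_q$ at mutual distance exactly $i+1$, so that among the colors $k\ge i$ only $i$ can be used on more than one of them. The large job becomes a family of cliques $B_1,\dots,B_p$, far enough apart for each of the colors $i+1,\dots,2i-1$ to appear on all of them, and within distance $i$ of every $U_c$. Three difficulties are new.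

First, the colors $1,\dots,i-1$ must not disturb the count. We make color $1$ unprofitable in the core by attaching many leaves, and we blow up core vertices into large cliques so that the other colors do not compete for vertices. The best contribution of the colors $2,\dots,i-1$ to the core is never computed: it appears in both the lower and the upper bound and cancels. Second, the cliques are now joined by long paths, which must be covered at no cost and in a way that forces the large colors onto $B_s$. Third, for large $i$ the center of the core is farther than $i+1$ from the $B_s$, so a few large colors can be used once more there; they too are counted on both sides.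

\subsection{The graph}
Fix $p\ge 2i-1$, and put $q=i+1$ and $r=\lfloor(i-3)/2\rfloor$. The index $c$ (the \emph{class}) ranges over $1,\dots,q$ and the index $s$ over $1,\dots,p$.

\emph{Skeleton.} The skeleton $F$ is a graph with distinguished vertices $e_1,\dots,e_q$ and a \emph{hub} $z$; its task is to fix the distance between the $U_c$. If $i$ is odd, $F$ consists of $q$ paths of length $r$ starting at a common vertex $z$, with ends $e_1,\dots,e_q$ (all equal to $z$ if $i=3$). If $i$ is even, $F$ consists of a clique $z_1,\dots,z_q$ with a path of length $r$ attached at each $z_c$ and ending in $e_c$ (so $e_c=z_c$ if $i=4$), and $z=z_1$. Since $i-3$ equals $2r$ for odd $i$ and $2r+1$ for even $i$, the distance $d_F$ in $F$ satisfies: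
\begin{itemize}
\item[(F1)] $d_F(e_c,e_{c'})=i-3=\operatorname{diam}F$ for $c\ne c'$;
\item[(F2)] every vertex of $F$ is within distance $r$ of some $e_c$;
\item[(F3)] $d_F(z,e_c)\ge r$ for all $c$.
\end{itemize}

\emph{Core.} Replace each vertex $e$ of $F$ by a clique $E_e$ of size $2i$, and join $E_e$ completely to $E_{e'}$ whenever $ee'$ is an edge of $F$. For each $c$ add a clique $U_c$ of size $2i$ and an independent set $W_c=\{w_{s,c}:1\le s\le p\}$ joined completely to $U_c$ and to $E_{e_c}$. Let $E,U,W$ be the unions of the sets $E_e,U_c,W_c$. The core is $Z=E\cup U\cup W$.

\emph{Leaves.} Attach $2i$ pendant leaves to every vertex of $Z$.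

\emph{Branches.} For each $s$ add a branch $R_s$, which contains a clique $B_s$; its other vertices are \emph{leg vertices}, each of some class $c$.
\begin{itemize}
\item $i=3$: $R_s=B_s$ has size $2i-2=4$, and one vertex $y_s\in B_s$ is adjacent to $w_{s,c}$ for all $c$.
\item $i=4$: $B_s$ has size $2i-2=6$, with a distinguished vertex $y_s$. For each $c$ a leg vertex $v^2_{s,c}$ is adjacent to $y_s$ and to $w_{s,c}$.
\item $i\ge5$: $B_s$ has size $2i-4$. For each $c$ there is a path $v^2_{s,c}v^3_{s,c}\cdots v^{i-1}_{s,c}$ of leg vertices (a \emph{leg}); $v^2_{s,c}$ is adjacent to $w_{s,c}$, and $v^{i-1}_{s,c}$ is adjacent to all of $B_s$.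
\end{itemize}
This is the graph $G$; see Figure~\ref{fig:C}. The sizes of $B_s$ are chosen so that $B_s$ can be covered only by using every color that remains available to it. For $i\le4$ only the color $i$ will be unavailable. For $i\ge5$ the legs contain adjacent vertices close to $B_s$ and take away color $1$ and one of $2,3$ as well.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[font=\small, yscale=0.78, v/.style={circle,draw,fill=white,inner sep=0pt,minimum size=4mm}, k/.style={rectangle,draw,fill=white,minimum height=5.5mm,minimum width=9mm}]
\node[k] (h) at (0,0) {$E_z$};
\node[k] (B) at (0,5) {$B_s:\ 3,4,6,7,8,9$};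
\node[k] (Ea) at (-1.6,0) {$E_{e_c}$}; \node[k] (Ua) at (-3.6,0) {$U_c$};
\node[k] (Eb) at (1.6,0) {$E_{e_{c'}}$}; \node[k] (Ub) at (3.6,0) {$U_{c'}$};
\node[v,label=left:$w_{s,c}$] (wa) at (-2.6,1) {};
\node[v,label=left:$v^2_{s,c}$] (a2) at (-2.2,2) {$1$};
\node[v,label=left:$v^3_{s,c}$] (a3) at (-1.8,3) {$2$};
\node[v,label=left:$v^4_{s,c}$] (a4) at (-1.4,4) {$1$};
\node[v,label=right:$w_{s,c'}$] (wb) at (2.6,1) {};
\node[v] (b2) at (2.2,2) {$1$}; \node[v] (b3) at (1.8,3) {$2$}; \node[v] (b4) at (1.4,4) {$1$};
\draw (Ua)--(wa)--(Ea)--(h)--(Eb)--(wb)--(Ub);
\draw (wa)--(a2)--(a3)--(a4)--(B)--(b4)--(b3)--(b2)--(wb);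
\foreach \n in {0,...,5} \node at (5.2,\n) {height $\n$};
\end{tikzpicture}
\caption{The graph of Theorem~\ref{thm:C} for $i=5$: two of the six classes and one of the $p$ branches, with the leaves omitted. Boxes are cliques, and a line ending at a box stands for edges to all its vertices. The cliques $U_c,U_{c'}$ are at distance $6$, and $B_s$ is at distance $5$ from each. The numbers are the colors that cover the branch; color $5$ is kept for the cliques $U_c$.}\label{fig:C}
\end{figure}

Theorem~\ref{thm:C} for $i\ge3$ follows from the next statement, because $i+1<2i-1\le p$.

\begin{proposition}\label{prop:C}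
The graph $G$ is connected, $\chi_\rho(G)\ge2i$, and every optimal packing coloring of $G$ has $n_i=i+1$ and $n_j\ge p$ for all $j$ with $i<j<2i$.
\end{proposition}

\subsection{Distances}
For $x\in Z$ let $\pi(x)\in F$ be $e$ if $x\in E_e$ and $e_c$ if $x\in U_c\cup W_c$, and let $a(x)$ be $0,1,2$ according as $x$ lies in $E,W,U$.

\begin{lemma}\label{lem:core}
Let $x,x'\in Z$ be distinct. If both lie in the same clique $E_e$, then $d(x,x')=1$; if both lie in the same set $U_c\cup W_c$, then $d(x,x')\le2$; in all other cases
\begin{equation}\label{eq:dist}
d(x,x')=a(x)+d_F(\pi(x),\pi(x'))+a(x').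
\end{equation}
Consequently:
\begin{itemize}
\item[(Z1)] vertices of different cliques $U_c,U_{c'}$ are at distance $i+1$, and all other pairs in $Z$ are at distance at most $i$;
\item[(Z2)] every vertex of $E$ is within distance $i-1$ of every vertex of $Z$;
\item[(Z3)] $d(u,x)=d(w,x)+1$ for $u\in U_c$, $w\in W_c$, $x\in E$;
\item[(Z4)] $d(x,E_z)\ge r$ for $x\in U_c\cup E_{e_c}$.
\end{itemize}
\end{lemma}

\begin{proof}
The first two cases are read off from the definition ($W_c$ is joined to the clique $U_c$). For \eqref{eq:dist} we first compute the distance in the induced subgraph $G[Z]$. The sets $U_c\cup W_c$ have their only outside neighbors in $E_{e_c}$, so a path from $x$ to $x'$ in $G[Z]$ meets $E$; its first vertex in $E$ lies in $E_{\pi(x)}$ and is reached after at least $a(x)$ steps, and its last vertex in $E$ lies in $E_{\pi(x')}$ and is followed by at least $a(x')$ steps. Since $\pi$ maps every edge of $G[Z]$ to an edge or a vertex of $F$, the part in between has length at least $d_F(\pi(x),\pi(x'))$. Conversely, a path of the stated length is obtained by choosing one vertex in each clique $E_e$ along a shortest path of $F$ and extending it through $W$ at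 the ends.

It remains to see that leaving $Z$ does not help. A maximal excursion of a shortest path outside $Z$ contains no leaf, so it runs inside one branch $R_s$, from $w_{s,c}$ to $w_{s,c'}$ with $c\ne c'$, and passes through $B_s$. Its length is at least $2$, $4$, $2(i-1)$ for $i=3$, $i=4$, $i\ge5$, so at least $i-1$. By (F1), $w_{s,c}$ and $w_{s,c'}$ are at distance $1+(i-3)+1=i-1$ in $G[Z]$. So every excursion can be replaced by a path in $G[Z]$ that is not longer.

Now use $d_F\le i-3$. In \eqref{eq:dist}, $a(x)+a(x')=4$ only for vertices of different $U_c,U_{c'}$, where the value is $4+(i-3)$; otherwise it is at most $3+(i-3)$, and the two special cases give at most $2$. This is (Z1). If $x\in E$, the value is at most $2+(i-3)$, and $1\le i-1$; this is (Z2). Property (Z3) is \eqref{eq:dist} applied to $u$ and to $w$. Property (Z4) follows from \eqref{eq:dist} and (F3); if $x\in E_z$ itself, then $e_c=z$ and $r=0$.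
\end{proof}

Distances in the branches are organized by the \emph{height} $h(x)=d(x,U\cup E)$. By the triangle inequality, $d(x,x')\ge|h(x)-h(x')|$, and a path from $x$ to $x'$ that meets $U\cup E$ has length at least $h(x)+h(x')$.

\begin{lemma}\label{lem:branch}
\begin{itemize}
\item[(R1)] The leg vertex $v^\ell_{s,c}$ has height $\ell$, the vertex $y_s$ (for $i\le4$) has height $i-1$, and all other vertices of $B_s$ have height $i$. A vertex $x\in R_s$ is at distance $h(x)$ from every vertex of $U_c\cup E_{e_c}$, for every $c$ if $x\in B_s$ and for its own class $c$ if $x$ is a leg vertex.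
\item[(R2)] If $x,x'$ lie in different branches, then $d(x,x')\ge h(x)+h(x')$.
\item[(R3)] A vertex of $B_s$ is within distance $i$ of every vertex of $U$, within $i+1$ of every vertex of $W$, and within $i+r$ of every vertex of $E$. If $i\ge5$, it is at distance at least $i+r$ from $E_z$.
\end{itemize}
\end{lemma}

\begin{proof}
The neighbors of $w_{s,c}$ are $U_c\cup E_{e_c}$, its leaves, and one vertex of $R_s$. So a path that starts in $R_s$ stays in $R_s\cup\{w_{s,1},\dots,w_{s,q}\}$, apart from a possible final leaf, until it enters $U\cup E$ from some $w_{s,c}$. This gives (R2). For (R1), assign to the vertices of $R_s$ the values claimed, to each $w_{s,c}$ the value $1$, and to $U\cup E$ the value $0$. Along such a path the value changes by at most $1$ per edge, so it is a lower bound for the height; walking down to $w_{s,c}$ and one step further attains it at every vertex of $U_c\cup E_{e_c}$. The upper bounds in (R3) follow from (R1): a vertex of $W_c$ is adjacent to $U_c$, and by (F2) a vertex of $E$ is within distance $r$ of a vertex of some $E_{e_c}$. Finally, for $i\ge5$ a path from $B_s$ to $E_z$ first meets $U\cup E$ in some $U_c\cup E_{e_c}$, after at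 least $i$ steps, and then needs at least $r$ more steps by (Z4).
\end{proof}

\begin{lemma}\label{lem:diam}
$\operatorname{diam}G\le2i$.
\end{lemma}

\begin{proof}
Two vertices that are in $Z$ or are leaves are at distance at most $(i+1)+2\le2i$ by (Z1). A vertex of a branch is within distance $i$ of a vertex of $E$ by (R1), so by (Z2) it is within $i+(i-1)+1=2i$ of every vertex of $Z$ and every leaf.

Let $x,x'$ both lie in branches, with $h(x)\ge h(x')$. We claim that $x$ is within distance $2i-h(x)$ of every vertex of $U$. For $x\in B_s$ the distance is $h(x)\le i\le 2i-h(x)$. For $x=v^\ell_{s,c}$ and $i\ge5$, go up to $B_s$ in $i-\ell$ steps and then down in $i$ steps. For $x=v^2_{s,c}$ and $i=4$, go through $y_s$ in $1+3\le 6$ steps. By (R1) some $u\in U$ has $d(x',u)=h(x')$, so $d(x,x')\le2i-h(x)+h(x')\le2i$.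
\end{proof}

In particular $G$ is connected. Let $N=|V(G)|$ and $M=M_{2i-1}(G)$. A clique of size $2i$ cannot be covered by $2i-1$ colors, so $M<N$. Lemma~\ref{lem:cover} applies with $t=2i-1$ and gives $\chi_\rho(G)=N-M+2i-1\ge2i$.

\subsection{A large partial coloring}
We bound $M$ from below by a partial coloring that covers everything outside $Z$ and as much of $Z$ as the intended division of labor allows. For $2\le k\le i-1$ let $\rho_k$ be the largest size of a $k$-packing of $G$ contained in $Z$. These colors are also needed in the branches, so we want to keep them off $W$, where the branches are attached. This costs nothing.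

\begin{lemma}\label{lem:push}
For $2\le k\le i-1$ there is a $k$-packing of size $\rho_k$ contained in $U\cup E$.
\end{lemma}

\begin{proof}
Let $P\subseteq Z$ be a $k$-packing of size $\rho_k$. If $w\in P\cap W_c$, then no other element of $P$ lies in $U_c\cup W_c\cup E_{e_c}$, because this set is within distance $2\le k$ of $w$. Replace every such $w$ by a vertex of $U_c$. The new set has the same size and lies in $U\cup E$. A new vertex is farther from $P\cap E$ than the old one by (Z3), and it is at distance $i+1$ from the elements in other cliques $U_{c'}$ by (Z1). So the new set is a $k$-packing.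
\end{proof}

By (R3), a color $k>i$ that occurs on $B_s$ can recur in $Z$ only if $k+1\le i+r$. Let
\[
J=\{k:\ i<k\le i+r-1\}\subseteq\{i+1,\dots,2i-1\},
\]
which is empty for $r\le1$, that is, for $i\le6$.

For $i\ge5$ the legs are colored by height with the colors $1,2,3$. A vertex of height $2$ must get color $1$ if the colors $2$ and $3$ are to remain free on $U\cup E$, and the $q$ vertices of height $i-1$ in a branch are at mutual distance $2$, so they get color $1$ as well. The periodic pattern $1213\ldots$ fits both ends when $i$ is odd; when $i$ is even, we shift its parity near the bottom. Let $\gamma_2\gamma_3\cdots\gamma_i$ be the initial segment of length $i-1$ of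
\[
1213\,1213\,1213\cdots\quad(i\text{ odd}),\qquad\qquad 123\,1213\,1213\cdots\quad(i\text{ even}).
\]
\begin{itemize}
\item[(W1)] \emph{Two entries equal to $\kappa$ are at least $\kappa+1$ positions apart.} In the periodic word the $1$'s recur every $2$ positions and the $2$'s and the $3$'s every $4$. The second word is periodic in this way from $\gamma_4=3$ on; the entry after $\gamma_2=1$ that equals $1$ is $\gamma_5$, and the entry after $\gamma_3=2$ that equals $2$ is $\gamma_6$.
\item[(W2)] \emph{$\gamma_{i-1}=1$ and $\gamma_i\in\{2,3\}$.} For odd $i$, $\gamma_\ell=1$ exactly when $\ell$ is even; for even $i$ and $\ell\ge4$, exactly when $\ell$ is odd.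
\item[(W3)] \emph{$\gamma_\ell\le\ell-1$ for all $\ell$}, since $\gamma_2=1$, $\gamma_3=2$, and all entries are at most $3$.
\end{itemize}

\begin{lemma}\label{lem:lower}
$M\ge f_0$, where $f_0=|V(G)\setminus Z|+\sum_{k=2}^{i-1}\rho_k+q+|J|$.
\end{lemma}

\begin{proof}
\emph{The coloring.} In $Z$, use each color $k$ with $2\le k\le i-1$ on a $k$-packing of size $\rho_k$ in $U\cup E$, use color $i$ on one vertex of each $U_c$, and use each $k\in J$ on one vertex of $E_z$. Each of these sets meets each clique $U_c$ or $E_e$ at most once, and by Lemma~\ref{lem:core} it remains a packing when a vertex is moved within its clique. Number the vertices of each clique $1,\dots,2i$ and let color $k$ use the vertices numbered $k$; then the sets are disjoint. Give all leaves color $1$, and color each branch as follows.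
\begin{itemize}
\item $i=3$: $y_s$ gets $1$, and the rest of $B_s$ gets $2,4,5$.
\item $i=4$: all $v^2_{s,c}$ get $1$, $y_s$ gets $5$, and the rest of $B_s$ gets $1,2,3,6,7$.
\item $i\ge5$: $v^\ell_{s,c}$ gets $\gamma_\ell$, and $B_s$ gets $\gamma_i$ and the $2i-5$ colors in $\{4,\dots,2i-1\}\setminus\{i\}$.
\end{itemize}
Every vertex outside $Z$ is colored, so $f_0$ vertices are colored in all. Color $i$ is not used in the branches, and a branch vertex $x$ of color $\kappa$ satisfies
\begin{equation}\label{eq:height}
h(x)\ge\kappa+1\ \text{ if }\kappa<i,\qquad\qquad 2h(x)\ge\kappa+1\ \text{ if }\kappa>i.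
\end{equation}
Indeed, at height $i$ both inequalities hold because $\kappa\le 2i-1$. Below height $i$ we have color $1$ at height $2$ for $i\in\{3,4\}$, color $5$ at height $3$ for $i=4$, and (W3) for $i\ge5$.

\emph{Verification.} Let $x\ne x'$ have the same color $\kappa$; we show $d(x,x')\ge\kappa+1$. If one of them is a leaf, then $\kappa=1$ and they are nonadjacent, since leaves have their neighbors in $Z$, where color $1$ is not used. If both lie in $Z$, the claim holds by construction, with (Z1) for $\kappa=i$; a color in $J$ occurs only once in $Z$. Let $x$ lie in a branch and $x'$ in $Z$. If $\kappa<i$, then $x'\in U\cup E$ and $d(x,x')\ge h(x)\ge\kappa+1$. If $\kappa>i$, then $\kappa\in J$, so $i\ge5$, $x\in B_s$, $x'\in E_z$, and $d(x,x')\ge i+r\ge\kappa+1$ by (R3). If $x,x'$ lie in different branches, then (R2) and \eqref{eq:height} give $d(x,x')\ge h(x)+h(x')\ge\kappa+1$.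

Let $x,x'$ lie in the same branch $R_s$. For $i=3$ no color is repeated. For $i=4$ only color $1$ is repeated, on the vertices $v^2_{s,c}$ and one vertex of $B_s\setminus\{y_s\}$, which are pairwise nonadjacent. For $i\ge5$ we have $\kappa\le3$ and $\gamma_{h(x)}=\gamma_{h(x')}=\kappa$. If the heights differ, then $d(x,x')\ge|h(x)-h(x')|\ge\kappa+1$ by (W1). If both heights equal $\ell$, then $x,x'$ lie on different legs, and a path between them meets $U\cup E$ or $B_s$. In the first case its length is at least $2\ell\ge2(\kappa+1)$. In the second it is at least $2(i-\ell)$, which is at least $2$, and at least $4$ when $\kappa\in\{2,3\}$ because then $\ell\le i-2$ by (W2).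
\end{proof}

\subsection{Every optimal coloring}
Fix an optimal packing coloring of $G$ and call a vertex \emph{covered} if its color is at most $2i-1$. By Lemmas~\ref{lem:cover} and~\ref{lem:lower}, the number $f$ of covered vertices equals $M\ge f_0$. Let $\nu$ be the number of uncovered vertices outside $Z$, and let
\[
T=\sum_{k=i}^{2i-1}|V_k\cap Z|.
\]
We compare $f$ with $f_0$ term by term. The only color whose use in $Z$ is not yet accounted for is $1$, and the leaves pay for it. If $x\in Z$ has color $1$, then its $2i$ leaves avoid color $1$ and are at mutual distance $2$, so their colors are distinct; at most $2i-2$ of them are covered and at least two are not. Hence $|V_1\cap Z|\le\nu/2$. As $|V_k\cap Z|\le\rho_k$ for $2\le k\le i-1$,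
\[
f_0\le f\le\bigl(|V(G)\setminus Z|-\nu\bigr)+\frac\nu2+\sum_{k=2}^{i-1}\rho_k+T .
\]
The numbers $\rho_k$ cancel, and
\begin{equation}\label{eq:T}
T\ge q+|J|+\frac\nu2 .
\end{equation}
On the other hand, (Z1) limits $T$: we have $|V_k\cap Z|\le1$ for $k\ge i+1$; and if $|V_i\cap Z|\ge2$, then $V_i\cap Z\subseteq U$ with at most one vertex in each $U_c$, so that $|V_i\cap Z|\le q$. These bounds alone allow $T=q+i-1$, which leaves some slack in \eqref{eq:T}. The slack is too small to damage all branches, and one intact branch removes it.

\medskip\noindent\emph{Step 1: color $i$ occurs on $U$, and not on any $B_s$.} If $V_i\cap U=\emptyset$, then each of the $i$ colors $i,\dots,2i-1$ occurs at most once in $Z$, so $T\le i<q$, contrary to \eqref{eq:T}. (This is the reason for taking $q=i+1$ cliques.) By (R3), every vertex of $B_s$ is within distance $i$ of a vertex of $V_i\cap U$.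

\medskip\noindent\emph{Step 2: some branch is completely covered.} From $T\le q+i-1$ and \eqref{eq:T} we get $\nu\le2(i-1)<p$, and the $p$ branches are disjoint and lie outside $Z$.

\medskip\noindent\emph{Step 3: if $R_s$ is completely covered, then all colors $i+1,\dots,2i-1$ occur on $B_s$.} For $i\in\{3,4\}$, the clique $B_s$ has $2i-2$ distinct colors from $\{1,\dots,2i-1\}\setminus\{i\}$ by Step~1, hence all of them.

Let $i\ge5$. We show that $B_s$ misses $1$ and one of $2,3$. The vertices of $B_s\cup\{v^{i-1}_{s,c}:1\le c\le q\}$ are pairwise within distance $2$, so each color $k\ge2$ occurs at most once among them. If color $1$ occurred on $B_s$, it would occur on no $v^{i-1}_{s,c}$, and these $(2i-4)+(i+1)=3i-3$ vertices would have distinct colors; but $3i-3>2i-1$. So $B_s$ uses $2i-4$ of the $2i-2$ colors $2,\dots,2i-1$. At most two of the vertices $v^{i-1}_{s,c}$ can then have a color other than $1$, so at least $q-2=i-1$ of them have color $1$, and their neighbors $v^{i-2}_{s,c}$ do not. These $i-1$ neighbors are at distance $2$ from every vertex of $B_s$, so their colors do not occur on $B_s$. Suppose that both $2$ and $3$ occur on $B_s$. Then these neighbors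 have colors at least $4$, and since they are pairwise within distance $4$, their colors are distinct. With $B_s$ this gives $(2i-4)+(i-1)=3i-5$ distinct colors in $\{2,\dots,2i-1\}$; but $3i-5>2i-2$. Hence $B_s$ misses $1$, $i$ and one of $2,3$. Only $2i-4=|B_s|$ colors remain, so all of them occur, among them $i+1,\dots,2i-1$.

\medskip\noindent\emph{Step 4: $V_k\cap Z=\emptyset$ for $i<k<2i$, $k\notin J$.} By Steps~2 and~3, color $k$ occurs on a vertex $b$ of some $B_s$. If $x\in V_k\cap Z$, then $d(b,x)\ge k+1\ge i+2$. By (R3) this forces $x\in E$ and $k+1\le i+r$, that is, $k\in J$.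

\medskip\noindent\emph{Step 5: conclusion.} Step~4 gives $T\le|V_i\cap Z|+|J|$. With \eqref{eq:T} and $|V_i\cap Z|\le q$ this yields $|V_i\cap Z|=q$ and $\nu=0$. Since $\nu=0$, all branches are completely covered, and by Step~3 each color $j$ with $i<j<2i$ occurs on every $B_s$. Thus $n_j\ge p$.

Since $|V_i\cap Z|=q$, the set $V_i\cap Z$ consists of one vertex $u_c$ of each $U_c$. Every vertex outside $Z$ is within distance $i$ of some $u_c$: for vertices of the branches this is (R1); a leaf at a vertex of $U_c\cup W_c$ is within distance $2$ of $u_c$; and a leaf at a vertex of $E$ is within distance $(i-1)+1$ of every $u_c$ by (Z2). So color $i$ does not occur outside $Z$, and $n_i=q=i+1$. This proves Proposition~\ref{prop:C}, and with it Theorem~\ref{thm:C} and Corollary~\ref{cor:D}. \qed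

\begin{thebibliography}{1}

\bibitem{GKLS}
Petr Gregor, Jaka Kranjc, Borut Lu\v{z}ar, and Kenny \v{S}torgel,
\emph{Packing coloring of hypercubes with extended Hamming codes},
arXiv:2312.14576 (2023).

\end{thebibliography}
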